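# Digraphs in which every $t$ vertices have exactly $\lambda$ common out-neighbors

## 1. Liking digraphs on at most $t+\lambda$ vertices

All digraphs are finite, with no loops and no multiple arcs, until Section 7, where loops are allowed. For a vertex $u$, write $N^+(u)$ for the set of vertices $v$ with $u\to v$, and $N^-(u)$ for the set of vertices $v$ with $v\to u$. For a vertex set $S$, the set of *common out-neighbors* is
$$CN^+(S)=\bigcap_{u\in S}N^+(u),\qquad\text{with the convention } CN^+(\emptyset)=V .$$

**Definition.** Let $t,\lambda$ be positive integers. A digraph $D$ with at least $t$ vertices is a *$(t,\lambda)$-liking digraph* if every set of $t$ vertices has exactly $\lambda$ common out-neighbors.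

Two facts will be used constantly. If $S\subseteq S'$, then $CN^+(S')\subseteq CN^+(S)$. And $CN^+(S)\cap S=\emptyset$ for nonempty $S$, because a vertex in the intersection would have an arc to itself.

The basic example is the complete digraph $\overleftrightarrow K_n$, which has an arc $u\to v$ for every ordered pair of distinct vertices. In $\overleftrightarrow K_{t+\lambda}$ the common out-neighbors of a $t$-set $S$ are exactly the $\lambda$ vertices outside $S$, so $\overleftrightarrow K_{t+\lambda}$ is $(t,\lambda)$-liking. For instance, in $\overleftrightarrow K_5$ any three vertices have exactly the other two as common out-neighbors, so $\overleftrightarrow K_5$ is $(3,2)$-liking.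

Are there any other $(t,\lambda)$-liking digraphs? If there are few vertices, no.

**Proposition A.** Let $t,\lambda\ge 1$ and let $D$ be a $(t,\lambda)$-liking digraph on $n\ge t$ vertices. Then $n\ge t+\lambda$, and if $n=t+\lambda$, then $D=\overleftrightarrow K_{t+\lambda}$.

**Proof.** Let $S$ be a set of $t$ vertices. Since there are no loops, $CN^+(S)\subseteq V\setminus S$, so $\lambda\le n-t$. Suppose $n=t+\lambda$. Then $CN^+(S)$ and $V\setminus S$ have the same size $\lambda$, so they are equal: every vertex of $S$ has an arc to every vertex outside $S$. Now take distinct vertices $u,v$. Since $1\le t\le n-1$, there is a $t$-set $S$ with $u\in S$ and $v\notin S$. Hence $u\to v$. $\blacksquare$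

The proof is short because the set $V\setminus S$, which has to contain $CN^+(S)$, has no room to spare. What changes when $n>t+\lambda$? Now a $t$-set likes only some of the vertices outside it, and the argument says nothing about which ones. The whole problem is to show that $n>t+\lambda$ does not occur, if that is true.

## 2. Larger orders, and the wheel at $t=2$

For $t=2$ it is not true. Take a hub $h$ joined in both directions to each vertex of a directed triangle $1\to2\to3\to1$. With indices mod 3,
$$N^+(i)=\{i+1,h\},\qquad N^+(h)=\{1,2,3\}.$$
Any two triangle vertices can be written $i,i+1$, and $N^+(i)\cap N^+(i+1)=\{h\}$. Also $N^+(h)\cap N^+(i)=\{i+1\}$. So every pair has exactly one common out-neighbor: the digraph is $(2,1)$-liking on four vertices, and it is not $\overleftrightarrow K_3$. We call it the *wheel* below.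

For $t\ge3$ the situation looks different. Plesník (1975) showed that for each $t\ge3$ every $(t,1)$-liking digraph is $\overleftrightarrow K_{t+1}$, and $\overleftrightarrow K_{t+\lambda}$ is also known to be the only $(t,\lambda)$-liking digraph when $t\ge\lambda+2$. The source of our problem, Choi, Chu and Kim, "Digraphs in which every $t$ vertices have exactly $\lambda$ common out-neighbors" (arXiv:2405.02662, 2024), has the conjecture that this holds for all $t\ge3$. We prove it, without using these earlier results.

**Theorem 1.** Let $t\ge 3$, $\lambda\ge 1$, and let $D$ be a loopless digraph without multiple arcs on $n\ge t$ vertices. Then $D$ is $(t,\lambda)$-liking if and only if $n=t+\lambda$ and $D=\overleftrightarrow K_{t+\lambda}$.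

The wheel shows that the hypothesis $t\ge3$ cannot be weakened to $t\ge2$. So any proof must contain a step that fails for $t=2$, and this is a useful test for every attempt.

## 3. Losing one common out-neighbor at a time

A natural first attempt is to add vertices one by one to a set and watch the common out-neighborhood shrink. Looplessness makes it shrink strictly, provided that we add the right vertex.

**Lemma B.** Let $D$ be a $(t,\lambda)$-liking digraph with $t,\lambda\ge1$, and let $S$ be a set of $s\le t$ vertices. Then
$$|CN^+(S)|\ \ge\ \lambda+(t-s). \tag{1}$$

**Proof.** Every set of at most $t$ vertices has a common out-neighbor: extend it to a $t$-set, which is possible because $n\ge t$; the $t$-set has $\lambda\ge1$ common out-neighbors, and they are common out-neighbors of the smaller set.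

If $s<t$, pick $v\in CN^+(S)$. Then $v\notin S$, since there are no loops, so $S\cup\{v\}$ has $s+1$ elements. Moreover $CN^+(S\cup\{v\})\subseteq CN^+(S)$, and $v$ lies in the larger set but not in the smaller one, since $CN^+(S\cup\{v\})\subseteq N^+(v)$ and $v\notin N^+(v)$. So the size drops by at least one. Repeat this $t-s$ times, until a $t$-set is reached, whose common out-neighborhood has size exactly $\lambda$. Reading the drops backward gives (1). $\blacksquare$

With $s=1$, every vertex has out-degree at least $\lambda+t-1$. We want out-degree $n-1$, and if $n=t+\lambda$ the two numbers agree. But for larger $n$ the attempt stops here: the bound (1) does not involve $n$. It cannot be improved by an argument that also covers $t=2$, since in the wheel each triangle vertex has out-degree $2=\lambda+t-1$, whereas $n-1=3$.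

The reason for the loss is visible in the proof: each chain uses the defining condition at a single $t$-set, the last one. We need a lower bound for $|CN^+(S)|$ that grows with $n$, so we should use all the $t$-sets containing $S$ at once. Lemma B will still do one job, namely $|CN^+(S)|\ge\lambda+1$ for every $(t-1)$-set $S$.

## 4. Vectors with constant pairwise inner products

The tool is linear algebra. Recall that the rank of a matrix is at most its number of columns, and that the rows of a real matrix $M$ are linearly independent exactly when $M^\top x\ne0$ for every real vector $x\neq0$. Write $J$ for a square all-ones matrix.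

**Lemma C.** Let $M$ be a real matrix with $m$ rows and $k$ columns. Suppose that any two distinct rows of $M$ have inner product $\lambda\ge0$, and that the $i$-th row has inner product $\lambda+e_i$ with itself, where $e_i>0$ for all $i$. Then the rows of $M$ are linearly independent. In particular $m\le k$.

**Proof.** The $(i,j)$ entry of $MM^\top$ is the inner product of rows $i$ and $j$, so $MM^\top=\operatorname{diag}(e_1,\dots,e_m)+\lambda J$. For a real vector $x=(x_1,\dots,x_m)^\top\ne0$,
$$\|M^\top x\|^2=x^\top MM^\top x=\sum_{i=1}^m e_ix_i^2+\lambda\Big(\sum_{i=1}^m x_i\Big)^2>0,$$
since the first sum is positive and the second term is nonnegative. So $M^\top x\ne0$: the rows are independent, and $m=\operatorname{rank}M\le k$. $\blacksquare$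

The condition $e_i>0$ matters. Two rows, each consisting of the single entry $1$, have pairwise inner product $\lambda=1$ with $e_1=e_2=0$, and here $m=2>1=k$.

How does this meet our problem? For a $0$–$1$ matrix, the inner product of two rows counts the columns in which both have a $1$. Let $A$ be the adjacency matrix of a $(2,\lambda)$-liking digraph, with $A_{y,v}=1$ if and only if $y\to v$. Two distinct rows $y,z$ have inner product $|CN^+(\{y,z\})|=\lambda$, and row $y$ has inner product $|N^+(y)|\ge\lambda+1$ with itself, by Lemma B. So Lemma C applies, with $m=k=n$. The conclusion $n\le n$ is empty: we learn that $A$ is invertible and nothing more. As the wheel exists, no contradiction could have come out. To profit from Lemma C we must find the same pattern in a matrix where the number of columns is something we want to bound from below.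

## 5. Fixing $t-2$ vertices

The condition on a digraph concerns $t$ vertices, and inner products concern pairs of rows. So hold $t-2$ vertices fixed, as a set $T$, and let the other two vary. The columns are then the common out-neighbors of $T$, and Lemma C bounds their number below by the number of remaining vertices. Looplessness bounds it above by the same number.

Here is the smallest case that Proposition A leaves undecided for $t=3$, $\lambda=1$, namely $n=5$. Fix one vertex $u$. By Lemma B, $|N^+(u)|\ge3$. Suppose $|N^+(u)|=3$. For each of the four other vertices $y$, record as a $0$–$1$ vector of length $3$ which elements of $N^+(u)$ are out-neighbors of $y$. Two of these vectors, for $y$ and $z$, have inner product $|CN^+(\{u,y,z\})|=1$, and each has squared length $|CN^+(\{u,y\})|\ge2$ by Lemma B. By Lemma C the four vectors are independent in $\mathbb R^3$, which is impossible. So $|N^+(u)|=4$ for every $u$, and the digraph is $\overleftrightarrow K_5$; but there three vertices have two common out-neighbors, not one. Hence no $(3,1)$-liking digraph has five vertices. The general proof is the same.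

**Proof of Theorem 1.** The "if" part was checked in Section 1. Conversely, let $D$ be $(t,\lambda)$-liking with $t\ge3$ and vertex set $V$, $|V|=n\ge t$.

**Step 1. Setting up a matrix whose number of columns we want to know.** Fix any $T\subset V$ with $|T|=t-2$. Since $t\ge3$, the set $T$ is nonempty. Put
$$X=V\setminus T,\qquad m=|X|=n-t+2\ge2,\qquad C=CN^+(T).$$
As $T\ne\emptyset$ and there are no loops, $C\cap T=\emptyset$, so
$$C\subseteq X\quad\text{and}\quad |C|\le m. \tag{2}$$
Let $M$ be the $0$–$1$ matrix with rows indexed by $X$ and columns indexed by $C$, where $M_{y,v}=1$ if and only if $y\to v$. It has $m$ rows and $|C|$ columns.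

**Step 2. Computing the inner products of the rows.** The inner product of distinct rows $y$ and $z$ counts the $v\in C$ with $y\to v$ and $z\to v$. So it equals
$$|C\cap N^+(y)\cap N^+(z)|=|CN^+(T\cup\{y,z\})|=\lambda,$$
because $T\cup\{y,z\}$ has exactly $t$ elements. The inner product of row $y$ with itself is
$$|C\cap N^+(y)|=|CN^+(T\cup\{y\})|=:\lambda+e_y .$$

**Step 3. Checking that every $e_y$ is positive.** The set $T\cup\{y\}$ has $t-1$ elements, so Lemma B gives $\lambda+e_y\ge\lambda+1$, that is, $e_y\ge1$.

**Step 4. Comparing rows and columns.** Lemma C, applied to $M$, gives $m\le|C|$. Together with (2) this gives $|C|=m$, hence $C=X$. Since $T$ was arbitrary, we have shown: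
$$\text{for every } T\text{ with }|T|=t-2,\text{ every vertex of }T\text{ has an arc to every vertex of }V\setminus T. \tag{3}$$

**Step 5. Concluding that $D$ is complete, with the right order.** Let $u\ne v$ be vertices. Since $1\le t-2\le n-2$, there is a set $T$ with $|T|=t-2$, $u\in T$ and $v\notin T$. By (3), $u\to v$. So $D=\overleftrightarrow K_n$, where each $t$-set has exactly $n-t$ common out-neighbors. Hence $n-t=\lambda$. $\blacksquare$

Let us run the $t=2$ test. If $t=2$, then $T=\emptyset$ and $C=V=X$ from the start; Step 4 yields $n\le n$, statement (3) is vacuous, and in Step 5 no $T$ contains $u$. So $t\ge3$ is what makes $C=X$ a statement about arcs.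

## 6. Replacing in-neighborhoods by arbitrary blocks

How much of the digraph was needed? A set $S$ has $v$ as a common out-neighbor if and only if $S\subseteq N^-(v)$. So $D$ is $(t,\lambda)$-liking exactly when the $n$ sets $N^-(v)$, $v\in V$, have the property that each $t$-subset of $V$ is contained in exactly $\lambda$ of them. Looplessness says $v\notin N^-(v)$, and in particular that no $N^-(v)$ is all of $V$. This last, weaker property is enough. We speak of *points* (elements of $V$) and *blocks* (members of a list of subsets of $V$, repetitions allowed).

**Theorem 2.** Let $t\ge2$, $\lambda\ge1$, $|V|=n\ge t$, and let $B_1,\dots,B_b$ be subsets of $V$ (repetitions allowed), none equal to $V$, such that every $t$-subset of $V$ is contained in exactly $\lambda$ of them. Then $b\ge n$. If $t\ge3$ and $b=n$, then $n=t+\lambda$ and the blocks are exactly the sets $V\setminus\{x\}$, $x\in V$, each occurring once.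

For $t=2$, equality $b=n$ allows other systems. Take $V=\mathbb Z/7$ and the seven blocks $\{i,i+1,i+3\}$, $i\in\mathbb Z/7$. The differences of distinct elements of $\{0,1,3\}$ are $\pm1,\pm2,\pm3$, which are all the nonzero residues, each once. So every pair of points lies in exactly one block, and $b=n=7$ with $\lambda=1$, but the blocks have three points and not six.

Can we fix $t-2$ points and argue as in Section 5? The columns would be the blocks containing $T$, and Lemma C would bound their number below by $n-t+2$. But the upper bound (2) is gone, as it came from matching each column with a vertex outside $T$, and blocks are no longer attached to points. So we fix one point at a time, and get the missing upper bound from the points that blocks leave out.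

**Proof of Theorem 2.** Write $r_x$ for the number of indices $i$ with $x\in B_i$. Since $n\ge t$, there is a $t$-subset of $V$, and it lies in $\lambda$ blocks; so $b\ge\lambda\ge1$. We use induction on $t$.

**Step 1. The base case $t=2$: enough blocks through each point.** We show that $r_x>\lambda$ for every $x$. Since $n\ge2$, there is a point $y\ne x$, and the $\lambda$ blocks containing $\{x,y\}$ all contain $x$; so $r_x\ge\lambda$. Suppose $r_x=\lambda$. Then, for each $y\neq x$, the $\lambda$ blocks containing $\{x,y\}$ are all the blocks containing $x$. So each block containing $x$ contains every $y\ne x$, and equals $V$. There are $\lambda\ge1$ such blocks, which contradicts the hypothesis that no block is $V$.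

**Step 2. The base case $t=2$: the rank bound.** Let $N$ be the point–block incidence matrix, with rows indexed by points, columns indexed by $1,\dots,b$, and entry $1$ in position $(x,i)$ if and only if $x\in B_i$. Rows of distinct points have inner product $\lambda$, and row $x$ has inner product $r_x=\lambda+(r_x-\lambda)$ with itself, where $r_x-\lambda>0$ by Step 1. Lemma C gives $n\le b$.

**Step 3. From $t\ge3$ to $t-1$: blocks through a point.** We show that $r_x\ge n-1$ for every $x\in V$. Consider the $r_x$ sets $B_i\setminus\{x\}$ with $x\in B_i$, as subsets of $V\setminus\{x\}$. None equals $V\setminus\{x\}$, since otherwise $B_i=V$. A $(t-1)$-subset $S$ of $V\setminus\{x\}$ lies in $B_i\setminus\{x\}$ for some such $i$ exactly when $S\cup\{x\}\subseteq B_i$, and this happens for exactly $\lambda$ indices, because $S\cup\{x\}$ is a $t$-set. Finally $n-1\ge t-1\ge2$. So the induction hypothesis, for $t-1$ and $n-1$ points, gives $r_x\ge n-1$.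

**Step 4. Gaining one more block.** Certainly $b\ge r_x\ge n-1$. If $b=n-1$, then $r_x=b$ for every $x$, so every point lies in every block, and every block is $V$. As $b\ge1$, there is a block, and this is a contradiction. So $b\ge n$.

**Step 5. The case $t\ge3$, $b=n$: counting the omitted points.** Count the pairs $(x,i)$ with $x\notin B_i$ in two ways. By Step 3,
$$\sum_{i=1}^n|V\setminus B_i|=\sum_{x\in V}(n-r_x)\le n, \tag{4}$$
while each of the $n$ terms $|V\setminus B_i|$ on the left is at least $1$. So both sums in (4) equal $n$. On the left, every $|V\setminus B_i|$ equals $1$; on the right, every $n-r_x$, being at most $1$, equals $1$, so every point is missed by exactly one block. Hence the blocks are the sets $V\setminus\{x\}$, each occurring once. A $t$-set lies in $V\setminus\{x\}$ exactly when it does not contain $x$, so it lies in exactly $n-t$ blocks, and $\lambda=n-t$. $\blacksquare$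

Theorem 2 contains the "only if" part of Theorem 1. If $D$ is $(t,\lambda)$-liking with $t\ge3$, apply it to the $n$ blocks $N^-(v)$. Then $n=t+\lambda$, and each $N^-(v)$ misses exactly one vertex, which must be $v$. So $N^-(v)=V\setminus\{v\}$ for all $v$.

## 7. Digraphs with loops

Now allow loops. A digraph on $n$ vertices is then an arbitrary $n\times n$ matrix with entries $0$ and $1$, where $A_{u,v}=1$ means $u\to v$, and the columns are the in-neighborhoods. The new feature is that a column may be all ones. Such a column is a common out-neighbor of everything, and it is the only thing that Theorem 2 forbids.

For $t=3$, $\lambda=1$, $n=4$, here are two matrices in which any three rows have exactly one column where all three are $1$: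
$$\begin{pmatrix}1&0&1&1\\1&1&0&1\\1&1&1&0\\0&1&1&1\end{pmatrix},\qquad
\begin{pmatrix}1&1&0&0\\1&1&1&0\\1&0&1&0\\1&0&0&0\end{pmatrix}.$$
In the first, each column has a single $0$, and these zeros lie in the rows $4,1,2,3$ respectively; three rows are all $1$ exactly in the column whose zero is in the fourth row. In the second, the first column is all ones and every other column has at most two ones, so only the first column counts. These two patterns are the only ones.

**Theorem 3 (classification with loops allowed).** Let $t\ge3$, $\lambda\ge1$, $n\ge t$, and let $A$ be an $n\times n$ $0$–$1$ matrix (the adjacency matrix of a digraph in which loops are permitted). Any $t$ rows of $A$ have exactly $\lambda$ columns in which all of them are $1$ if and only if one of the following holds: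

- (i) $n=t+\lambda$ and $A=J-P$ for some permutation matrix $P$;
- (ii) exactly $\lambda$ columns of $A$ are all-ones, and every other column has at most $t-1$ ones.

The two cases are disjoint. If $A$ has zero diagonal, only (i) with $P=I$ can occur, which is Theorem 1 again.

**Proof.** View each column of $A$ as a block, namely the set of rows in which it has a $1$. This gives $n$ blocks on a set of $n$ points. The condition on $A$ says that every $t$-set of points lies in exactly $\lambda$ blocks.

**Step 1. Both patterns satisfy the condition.** In (i), the blocks are the complements of single points, each point being omitted once, so a $t$-set lies in $n-t=\lambda$ blocks. In (ii), a $t$-set lies in the $\lambda$ full blocks, and in no other block, since the other blocks have at most $t-1$ points.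

**Step 2. Separating off the full blocks.** Suppose the condition holds, and let $\mu$ be the number of all-ones columns. Since $n\ge t$, there is a $t$-set of points, and it lies in all $\mu$ full blocks. So $\mu\le\lambda$.

**Step 3. The case $\mu=\lambda$ gives (ii).** Every $t$-set already lies in the $\lambda$ full blocks, so no other block contains a $t$-set. Thus every other column has at most $t-1$ ones.

**Step 4. The case $\mu<\lambda$ gives (i).** Delete the $\mu$ full blocks. The remaining $n-\mu$ blocks are not full, and every $t$-set lies in exactly $\lambda-\mu\ge1$ of them. Theorem 2, with $\lambda-\mu$ in place of $\lambda$, gives $n-\mu\ge n$, so $\mu=0$. Now there are $n$ blocks on $n$ points and $t\ge3$, so the equality case of Theorem 2 applies: $n=t+\lambda$, and the blocks are the complements of the single points, once each. So $A$ has exactly one $0$ in each column, and these zeros lie in distinct rows. That is, $A=J-P$ for a permutation matrix $P$.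

**Step 5. Disjointness, and the loopless case.** In (i) every column contains a $0$, so $\mu=0$; in (ii), $\mu=\lambda\ge1$. Hence the cases are disjoint. Suppose $A$ has zero diagonal. Then column $v$ has a $0$ in row $v$, so no column is all-ones and (ii) fails. In (i), a zero diagonal of $J-P$ means that all diagonal entries of $P$ are $1$, so $P=I$. Then $A=J-I$, which is the adjacency matrix of $\overleftrightarrow K_{t+\lambda}$. $\blacksquare$
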